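# Non-attacking queens on the board of side four, in every dimension

## The cyclic sets $C_d(c)$

Write each of the numbers $0,1,2,3$ in binary, $v=2h+p$, with a high bit $h$ and a low bit $p$. We regard bits as elements of $\mathbb F_2=\{0,1\}$, so sums of bits are taken mod $2$. A point of $\{0,1,2,3\}^d$ is then a pair of vectors $h,p\in\mathbb F_2^d$.

**Definition (cyclic set).** Let $d\ge 2$ and $c\in\mathbb F_2^d$. The cyclic set $C_d(c)$ consists of the $2^d$ points of $\{0,1,2,3\}^d$ whose high bits $h\in\mathbb F_2^d$ are arbitrary and whose low bits are
$$p_i=h_{i+1}+c_i\qquad(\text{indices mod } d).$$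

So the low bit of each coordinate copies the high bit of the next coordinate, up to a fixed offset. Here is $C_2(c)$ with $c=(1,0)$, where $p_1=h_2+1$ and $p_2=h_1$:

| $h$ | $p$ | point |
|---|---|---|
| $(0,0)$ | $(1,0)$ | $(1,0)$ |
| $(0,1)$ | $(0,0)$ | $(0,2)$ |
| $(1,0)$ | $(1,1)$ | $(3,1)$ |
| $(1,1)$ | $(0,1)$ | $(2,3)$ |

Read $(r,s)$ as row $r$, column $s$ of a $4\times4$ chessboard. The four points are a placement of four queens, no two of which attack each other. The cyclic sets do the same job in higher dimensions: they will produce $2^d$ mutually non-attacking queens on the $d$-dimensional board of side $4$, directly when $d$ is even, and after one more construction when $d\ge5$ is odd. In dimension $3$ they will produce seven queens, and seven is the best possible there.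

## Queens in $d$ dimensions and the bound $2^d$

The $(n,d)$-board has $n$ squares in each of $d$ dimensions, with $n,d$ positive integers. A queen on it is a tuple of integers $(a_1,\dots,a_d)$ with $1\le a_i\le n$. Distinct queens $(a_i)$ and $(b_i)$ attack each other if there are $m\in\mathbb Z$ and a nonzero $\epsilon\in\{-1,0,1\}^d$ with
$$a_i=\epsilon_i m+b_i\quad\text{for all } i .$$
A set of queens is mutually non-attacking if no queen in it attacks another. Note that pieces never block each other in this definition. We write $Q_{max}(n,d)$ for a mutually non-attacking set of maximum cardinality.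

It is known that $|Q_{max}(2k,d)|\le k^d$ for all positive integers $k,d$. For side $4$ this reads $|Q_{max}(4,d)|\le 2^d$. Langlois-Rémillard, Müßig and Róldan conjectured that $|Q_{max}(4,d)|=2^d$ for $d\ge4$. The problem is taken from Tim Kunt, "Solving the n-Queens Problem in Higher Dimensions", arXiv:2410.17873 (2024). We prove the conjecture, and then settle the small dimensions too.

**Theorem 1.** $|Q_{max}(4,d)|=2^d$ for $d=2$ and for all $d\ge4$.

**Theorem 2.** $|Q_{max}(4,d)|=2^d$ if and only if $d\notin\{1,3\}$. Moreover $|Q_{max}(4,1)|=1$ and $|Q_{max}(4,3)|=7=2^3-1$.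

From now on $n=4$, and we shift coordinates so that the board is $\{0,1,2,3\}^d$. In the definition of attack $m\neq0$ because the queens are distinct, and only $|m|$ matters after changing the sign of $\epsilon$. So distinct $a,b$ attack each other exactly when, for some $m\in\{1,2,3\}$,
$$|a_i-b_i|\in\{0,m\}\quad\text{for all } i .$$
We call this an *$m$-attack*. For example, $(0,0,0)$ and $(2,0,2)$ form a 2-attack, while $(0,0,0)$ and $(2,0,1)$ do not attack. Permuting the coordinates, or replacing $v_i$ by $3-v_i$ in some coordinates, preserves attacks. We call these maps the symmetries of the board. If every pair of distinct points of a set is an attacking pair, the set can hold at most one queen. We call a set of mutually non-attacking queens simply *non-attacking*.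

The bound $2^d$ is quick to see. Cut the board into the $2^d$ boxes $I_1\times\dots\times I_d$ with each $I_i\in\{\{0,1\},\{2,3\}\}$. Two distinct points of one box differ by $0$ or $1$ in each coordinate, hence 1-attack. So each box holds at most one queen.

Two cases are immediate. For $d=1$ any two points attack, so the maximum is $1$. For $d=2$ the four points above reach the bound $4$ (they have distinct rows, distinct columns, and the six differences, up to sign and order of the two coordinates, are $(1,2)$ or $(1,3)$; we shall also get this from a general lemma).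

## Attacks in terms of bits

We translate attacks into conditions on bits. Besides $h$ and $p$ we use their sum $t=h+p\in\mathbb F_2$:

| $v$ | $0$ | $1$ | $2$ | $3$ |
|---|---|---|---|---|
| $h$ | $0$ | $0$ | $1$ | $1$ |
| $p$ | $0$ | $1$ | $0$ | $1$ |
| $t$ | $0$ | $1$ | $1$ | $0$ |

So $t=0$ for the outer values $0,3$ and $t=1$ for the inner values $1,2$. For two values $v,v'$ put $D=h+h'$ and $E=p+p'$. Then

| $(D,E)$ | $\lvert v-v'\rvert$ | because $\{v,v'\}$ is |
|---|---|---|
| $(0,0)$ | $0$ | a single value |
| $(0,1)$ | $1$ | $\{0,1\}$ or $\{2,3\}$ |
| $(1,0)$ | $2$ | $\{0,2\}$ or $\{1,3\}$ |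
| $(1,1)$ | $3$ if $t=t'=0$, and $1$ if $t=t'=1$ | $\{0,3\}$ or $\{1,2\}$ |

In the last row $t+t'=D+E=0$, so $t=t'$ automatically. For points of the board, $h,p,t,D,E$ denote the corresponding vectors in $\mathbb F_2^d$. We write $\mathbf 0=(0,\dots,0)$ and $\mathbf 1=(1,\dots,1)$.

Only the last row involves more than the differences of bits. That is why the vector $t$ will decide everything.

## Attacking pairs inside a cyclic set

On $C_d(c)$ we have $t_i=h_i+h_{i+1}+c_i$. Each $h_i$ occurs twice in the total, so
$$\sum_i t_i=\sum_i c_i\quad\text{in }\mathbb F_2,\text{ for every point of } C_d(c). \tag{1}$$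

**Lemma 1.** Two distinct points of $C_d(c)$ attack each other if and only if $D=\mathbf 1$ and their common vector $t$ is $\mathbf 0$ or $\mathbf 1$.

*Proof.* Let two distinct points be given. Since $h$ determines the point, $D\ne\mathbf 0$. From $p_i=h_{i+1}+c_i$ we get $E_i=D_{i+1}$: the vector $E$ is a cyclic shift of $D$. In particular $E\neq\mathbf 0$, and $E$ has as many ones as $D$.

Suppose the points attack.

* In a 2-attack all differences are $0$ or $2$, so $E=\mathbf 0$ by the table. This is impossible.
* In a 1-attack every $(D_i,E_i)$ is $(0,0)$, $(0,1)$ or $(1,1)$. So $D_i=1$ implies $E_i=1$. As $D$ and $E$ have equally many ones, $D=E$.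
* In a 3-attack every $(D_i,E_i)$ is $(0,0)$ or $(1,1)$, so $D=E$.

Hence $D_i=E_i=D_{i+1}$ for all $i$. So $D$ is constant, and being nonzero it is $\mathbf 1$; also $E=\mathbf 1$. Every coordinate is in the last row of the table, and all differences are nonzero, so they are all equal to $m$. Either all are $3$ and $t=t'=\mathbf 0$, or all are $1$ and $t=t'=\mathbf 1$.

Conversely, let $D=\mathbf 1$. Then $E=\mathbf 1$, being a shift of $D$, and $t=t'$. If $t=\mathbf 0$ all differences are $3$; if $t=\mathbf 1$ all are $1$. In both cases the points attack. $\square$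

The next lemma says which vectors occur as $t$.

**Lemma 2.** Let $b\in\mathbb F_2^d$, $d\ge2$. The system $h_i+h_{i+1}=b_i$ ($i$ mod $d$) has a solution if and only if $\sum_i b_i=0$. In that case the solutions are exactly two vectors $h$ and $h+\mathbf 1$.

*Proof.* Adding all equations gives $\sum b_i=0$. Conversely, choose $h_1$ freely and put $h_{i+1}=h_i+b_i$ for $1\le i<d$. This is forced once $h_1$ is chosen, and $h_d+h_1=b_1+\dots+b_{d-1}$, which equals $b_d$ exactly when $\sum b_i=0$. Changing $h_1$ changes every $h_i$. $\square$

Apply Lemma 2 with $b=t+c$. A vector $t$ occurs on $C_d(c)$ exactly when $\sum t_i=\sum c_i$, and then it occurs at two points, which have $D=\mathbf 1$. So by Lemma 1, $C_d(c)$ contains an attacking pair if and only if $\sum c_i=0$ (then $t=\mathbf 0$ occurs) or $\sum c_i=d$ in $\mathbb F_2$ (then $t=\mathbf 1$ occurs). This gives: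

**Proposition 3.** If $d\ge2$ is even and $\sum c_i=1$, then $C_d(c)$ is non-attacking. In all other cases $C_d(c)$ contains an attacking pair.

Indeed for even $d$ both conditions read $\sum c_i=0$, while for odd $d$ they read $\sum c_i=0$ and $\sum c_i=1$, and one of them always holds.

With $c=(1,0,\dots,0)$ and the bound $2^d$, this proves **Theorem 1 for even $d$**. It also shows exactly where the cyclic sets stop: when $d$ is odd, $\mathbf 0$ and $\mathbf 1$ have different coordinate sums, and formula (1) can exclude only one of them.

## Products, stacks, and odd dimensions $d\ge5$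

**Products.** If $R\subset\{0,1,2,3\}^{d_1}$ and $S\subset\{0,1,2,3\}^{d_2}$ are non-attacking, so is $R\times S$. Suppose $(r,s)\neq(r',s')$ $m$-attack each other. All coordinate differences lie in $\{0,m\}$. If $r\ne r'$, then $r,r'$ $m$-attack in $R$; otherwise $s\neq s'$ and $s,s'$ $m$-attack in $S$. Both are impossible.

Products are the first thing to try. They give a second solution for even $d$ (a product of $d/2$ copies of the planar one). For odd $d$ at least one factor must have odd dimension, and a $2^d$-solution in some odd dimension is just what we lack.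

**Stacks.** A second way to gain one dimension is to put one $e$-dimensional solution $Q^0$ in the layer "last coordinate $0$" and another, $Q^3$, in the layer "last coordinate $3$". If both have $2^e$ points, we get $2\cdot 2^e=2^{e+1}$ points. Take $q\in Q^0$ and $q'\in Q^3$. The last coordinates of $(q,0)$ and $(q',3)$ differ by $3$, so the only possible attack is a 3-attack. That means each $q_i,q_i'$ are equal, or are $0$ and $3$ in some order.

To control this, let $\pi$ replace each coordinate value $0$ or $3$ by $*$ and keep $1$ and $2$. The condition for a 3-attack between the layers is precisely $\pi(q)=\pi(q')$. So the stack is non-attacking exactly when $Q^0,Q^3$ are non-attacking and $\pi(Q^0)\cap\pi(Q^3)=\emptyset$.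

Using the same solution in both layers fails at once. A reflected copy need not help either. The planar solution above is $\{10,02,31,23\}$ in the notation $rs$ for $(r,s)$, and its reflection under $s\mapsto 3-s$ is $\{13,01,32,20\}$. Both have $\pi$-image $\{1*,*2,*1,2*\}$. So they cannot be stacked, nor can two products of these planar sets in the same pairs of coordinates.

What we need is a quantity that depends only on $\pi(q)$ and takes different values on $Q^0$ and on $Q^3$. The vector $t(q)$ depends only on $\pi(q)$, since $t_i=0$ exactly when the $i$-th entry of $\pi(q)$ is $*$. By (1), $\sum t_i$ is *constant* on a cyclic set, equal to $1$ on the non-attacking ones. It adds up over products. So a product of **two** non-attacking cyclic sets has $\sum t_i=1+1=0$, while a single one has $\sum t_i=1$. This separates the two layers.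

**Proof of Theorem 1 for odd $d\ge5$.** Put $e=d-1$, which is even and at least $4$, and let $c^{(j)}=(1,0,\dots,0)\in\mathbb F_2^j$. Set
$$Q^0=C_2(c^{(2)})\times C_{e-2}(c^{(e-2)}),\qquad Q^3=C_e(c^{(e)}).$$
Here $e-2\ge2$ is even, so all three cyclic sets are non-attacking by Proposition 3. Then $Q^0$ is non-attacking as a product, and both $Q^0,Q^3$ have $2^e$ points. By (1), every $q\in Q^0$ has $\sum t_i=0$ and every $q\in Q^3$ has $\sum t_i=1$. Let
$$Q=\{(q,0):q\in Q^0\}\cup\{(q,3):q\in Q^3\},\qquad |Q|=2\cdot2^e=2^d .$$

* Two points of $Q$ with the same last coordinate do not attack, since an attack between them would be an attack inside $Q^0$ or inside $Q^3$.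
* Suppose $(q,0)$ and $(q',3)$ attack. The last difference is $3$, so all $|q_i-q'_i|\in\{0,3\}$. A difference $0$ means equal values; a difference $3$ means the values are $0$ and $3$, both with $t=0$. Hence $t(q)=t(q')$. But the coordinate sums of these vectors are $0$ and $1$, a contradiction.

So $Q$ is non-attacking with $2^d$ points. Together with $|Q_{max}(4,d)|\le2^d$ and the even case, this proves Theorem 1, and with it the conjecture. $\blacksquare$

For instance, when $d=5$ the point $(1,0)\in C_2(1,0)$ gives $(1,0,1,0,0)\in Q$, with $\sum t_i=0$ over the first four coordinates. The vector $h=\mathbf 0$ in $C_4(1,0,0,0)$ gives $(1,0,0,0,3)\in Q$, with $\sum t_i=1$. Their differences are $0,0,1,0,3$, so there is no attack.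

The construction needs $e$ to split into two positive even numbers, so it does not apply to $e=2$, that is, $d=3$. The rest of the lecture shows that $d=3$ is a genuine exception.

## Seven queens in dimension three

Let $d\ge3$ be odd and take $C_d(\mathbf 0)$. By (1) every point has $\sum t_i=0$, so $t=\mathbf 1$, with sum $1$, does not occur. And $t=\mathbf 0$ means $h_i=h_{i+1}$ for all $i$, so $h=\mathbf 0$ or $h=\mathbf 1$. By Lemma 1 the only attacking pair is $(0,\dots,0),(3,\dots,3)$. Deleting $(3,\dots,3)$ leaves $2^d-1$ non-attacking queens. For $d=3$ these are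
$$(0,0,0),\ (2,0,1),\ (1,2,0),\ (0,1,2),\ (3,2,1),\ (1,3,2),\ (2,1,3).$$
So $|Q_{max}(4,3)|\ge7$.

## Eight queens in dimension three: sets that hold at most one

To prove $|Q_{max}(4,3)|\le7$, suppose from now on that $Q$ is a non-attacking set of $8$ queens in $\{0,1,2,3\}^3$. We seek a contradiction.

**Step 1: three families of sets that hold at most one queen.** Each of the following contains at most one queen of $Q$:

* (K1) a box $I_1\times I_2\times I_3$ with each $I_i\in\{\{0,1\},\{1,2\},\{2,3\}\}$;
* (K2) a box with each $I_i\in\{\{0,2\},\{1,3\}\}$;
* (K3) a fibre of $\pi$, that is, the set of all points with a given $\pi$-image.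

Indeed two distinct points in such a set form a 1-attack, a 2-attack, a 3-attack respectively.

**Step 2: the low bits are a function of the high bits.** The $8$ boxes with $I_i\in\{\{0,1\},\{2,3\}\}$ partition the board; they are the sets of constant $h$. The $8$ boxes in (K2) also partition the board; they are the sets of constant $p$. With $8$ queens, each of these boxes contains *exactly* one. So $Q$ is described by a bijection $h\mapsto p$ of $\mathbb F_2^3$.

**Step 3: layer counts.** Fix a coordinate $i$ and let $\ell_v$ be the number of queens whose $i$-th coordinate is $v$. By Step 2, four queens have $h_i=0$ and four have $p_i=0$, and likewise for the value $1$: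
$$\ell_0+\ell_1=\ell_2+\ell_3=4,\qquad \ell_0+\ell_2=\ell_1+\ell_3=4 .$$
The four boxes with $I_i=\{1,2\}$ and $I_j\in\{\{0,1\},\{2,3\}\}$ for $j\ne i$ cover the two middle layers, so $\ell_1+\ell_2\le4$ by (K1). Hence
$$(\ell_0,\ell_1,\ell_2,\ell_3)=(4-\alpha_i,\alpha_i,\alpha_i,4-\alpha_i),\qquad \alpha_i\in\{0,1,2\}. \tag{2}$$

There are three cases: some $\alpha_i=0$; some $\alpha_i=1$; all $\alpha_i=2$. In the first two, the outer layers hold four or three queens each, so we first list the relevant planar configurations.

## Planar triples and the two planar solutions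

Write a cell of the $4\times4$ board as $rs$ (row $r$, column $s$). The four blocks are
$$TL=\{0,1\}\times\{0,1\},\quad TR=\{0,1\}\times\{2,3\},\quad BL=\{2,3\}\times\{0,1\},\quad BR=\{2,3\}\times\{2,3\}.$$
Two distinct cells of one block attack each other.

**(P1)** Three non-attacking queens, one in each of $TR,BL,BR$, form one of
$$A_1=\{02,30,23\},\quad A_2=\{02,31,23\},\quad A_3=\{03,20,32\},$$
$$A_4=\{13,20,32\},\quad A_5=\{02,21,33\},\quad A_6=\{12,20,33\}.$$

*Proof.* Let the queens be $(r,s)\in TR$, $(r',s')\in BL$, $(r'',s'')\in BR$. We spell out non-attack for each pair.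

* $BL$ and $BR$: the rows $r',r''$ lie in $\{2,3\}$. Equal rows attack. If $r'\neq r''$, they differ by $1$, and as $s''>s'$ the queens attack only when $s''-s'=1$, i.e. $s''=2,\ s'=1$. So non-attack means $r'\ne r''$ and not ($s''=2$ and $s'=1$).
* $TR$ and $BR$: in the same way with rows and columns exchanged, $s\ne s''$ and not ($r''=2$ and $r=1$).
* $TR$ and $BL$: here $r'>r$ and $s>s'$, so the only attack is $r'-r=s-s'$. Non-attack means $r+s\ne r'+s'$.

Now go through the queen in $BR$.

* $22$: then $r'=3$, $s=3$, $s'=0$, $r=0$. The queens $03$ and $30$ attack. Impossible.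
* $23$: then $r'=3$, $s=2$, $r=0$, and $s'$ is free. The sums are $2$ against $3$ or $4$. This gives $A_1,A_2$.
* $32$: then $r'=2$, $s=3$, $s'=0$, and $r$ is free. The sums are $3$ or $4$ against $2$. This gives $A_3,A_4$.
* $33$: then $r'=2$, $s=2$, and $r+2\ne 2+s'$, i.e. $r\neq s'$ with $r,s'\in\{0,1\}$. This gives $A_5,A_6$. $\square$

**(P2)** The only sets of four non-attacking queens on the $4\times4$ board are $\{01,13,20,32\}$ and its reflection $\{02,10,23,31\}$. Both have $\pi$-image $\{*1,1*,2*,*2\}$.

*Proof.* Each block contains at most one of the four queens, hence exactly one. If there were a queen at $00$, the other three would form some $A_j$ without a queen in row $0$ or column $0$. But $A_1,A_2,A_3,A_5$ have a queen in row $0$, and $A_4,A_6$ contain $20$. So $00$ is empty, and by symmetry all corners are empty.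

The four queens lie in distinct rows, so row $0$ has a queen, at $01$ or $02$. From $01$: in row $1$ the columns $0,1,2$ are attacked, so the queen is at $13$. In row $2$ the columns $1,3$ are taken and $22$ is diagonal to $13$, so it is at $20$. The last one is at $32$. The set $\{01,13,20,32\}$ is the reflection of the solution found at the start, so it is non-attacking. The case $02$ is the reflection under $s\mapsto3-s$. The $\pi$-images are read off: $01,13,20,32\mapsto *1,1*,2*,*2$ and $02,10,23,31\mapsto *2,1*,2*,*1$. $\square$

## Layer profile $(4,0,0,4)$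

**Case A: some $\alpha_i=0$.** After permuting coordinates, $i=3$. The layers $v_3=0$ and $v_3=3$ each contain four queens, whose planar positions are non-attacking. By (P2) the two planar sets have the same $\pi$-image. So there are queens $(u,0)$ and $(u',3)$ with $\pi(u)=\pi(u')$. As $0$ and $3$ both become $*$, these two queens lie in one fibre of the three-dimensional $\pi$, contradicting (K3).

This is the failed planar stack again, now as an obstruction.

## Layer profile $(3,1,1,3)$

**Case B: some $\alpha_i=1$.** Again let $i=3$. Let $X$ and $Y$ be the sets of three planar cells occupied in layers $v_3=0$ and $v_3=3$, and let $x$ and $y$ be the single cells occupied in layers $1$ and $2$. The sets $X$ and $Y$ are non-attacking. The *parity class* of a cell is the pair of its coordinates mod $2$.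

**Step 1: four constraints.**

* (F1) $X$ has one queen in each block except one, called $\beta(X)$, and $x\in\beta(X)$. Similarly $Y$ misses exactly one block $\beta(Y)$, and $y\in\beta(Y)$. Moreover $\beta(X)\ne\beta(Y)$.
* (F2) $\pi(X)\cap\pi(Y)=\emptyset$.
* (F3) The parity class of $x$ is the unique one that does not occur in $Y$. The parity class of $y$ is the unique one that does not occur in $X$.
* (F4) $x$ is not king-adjacent to any cell of $X$, and $y$ is not king-adjacent to any cell of $Y$.

For (F1): the four boxes (block)$\times\{0,1\}$ contain exactly one queen each, and these queens are those of $X$ and $x$; similarly with $\{2,3\}$ for $Y$ and $y$. If $\beta(X)=\beta(Y)$, both $x$ and $y$ would be queens in the box $\beta(X)\times\{1,2\}$, contradicting (K1). For (F2): a common element of the images gives two queens in one fibre, contradicting (K3). For (F3): the four boxes of (K2) with $I_3=\{1,3\}$ contain exactly one queen each. These queens are $x$ and the three of $Y$, and the boxes correspond to the four parity classes. The boxes with $I_3=\{0,2\}$ treat $y$ and $X$ in the same way. For (F4): king-adjacent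 cells in neighboring layers form a 1-attack.

**Step 2: normalization.** We may apply to $Q$ any of the $8$ symmetries of the square in coordinates $1,2$, and also $v_3\mapsto3-v_3$, which exchanges $(X,x)$ with $(Y,y)$. We call the latter the exchange. The image is again a non-attacking set of $8$ queens with the same profile, so (F1)–(F4) hold for it. The symmetries of the square act transitively on ordered pairs of adjacent blocks and on ordered pairs of opposite blocks. So we may assume
$$\beta(X)=TL,\qquad \beta(Y)\in\{TR,BR\}.$$
Let $B_j$ be the image of $A_j$ under $s\mapsto3-s$, which misses $TR$, and $C_j$ its image under the $180^\circ$ rotation $(r,s)\mapsto(3-r,3-s)$, which misses $BR$. By (P1), $X=A_j$ for some $j$. By (P1) applied to the reflected or rotated $Y$, we have $Y=B_k$ or $Y=C_k$ for some $k$.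

**Step 3: the $\pi$-images.** The map $v\mapsto3-v$ fixes $*$ and exchanges $1$ and $2$. So the columns for $B_j$ and $C_j$ below follow from the one for $A_j$.

| $j$ | $\pi(A_j)$ | $\pi(B_j)$ | $\pi(C_j)$ |
|---|---|---|---|
| $1,3$ | $*2,\ **,\ 2*$ | $*1,\ **,\ 2*$ | $*1,\ **,\ 1*$ |
| $2$ | $*2,\ *1,\ 2*$ | $*1,\ *2,\ 2*$ | $*1,\ *2,\ 1*$ |
| $4$ | $1*,\ 2*,\ *2$ | $1*,\ 2*,\ *1$ | $2*,\ 1*,\ *1$ |
| $5$ | $*2,\ 21,\ **$ | $*1,\ 22,\ **$ | $*1,\ 12,\ **$ |
| $6$ | $12,\ 2*,\ **$ | $11,\ 2*,\ **$ | $21,\ 1*,\ **$ |

By (F2) we need disjoint images. If both indices lie in $\{1,3,5,6\}$, both images contain $**$. So at least one index is $2$ or $4$.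

**Step 4: disjoint pairs $(A_j,B_k)$.**

* $A_2$ meets $B_1,B_2,B_3,B_4,B_5$ in $*1$, and $B_6$ in $2*$.
* $A_4$ meets $B_1,B_2,B_3,B_4,B_6$ in $2*$. It is disjoint from $B_5$.
* $B_2$ meets $A_1,A_3,A_5$ in $*2$, and $A_6$ in $2*$.
* $B_4$ meets $A_1,A_3,A_6$ in $2*$. It is disjoint from $A_5$.

The remaining pairs are $(A_4,B_5)$ and $(A_5,B_4)$. They are equivalent: for $(X,Y)=(A_5,B_4)$ the reflection $s\mapsto3-s$ gives $(B_5,A_4)$, and the exchange gives $(A_4,B_5)$.

**Step 5: disjoint pairs $(A_j,C_k)$.**

* $A_2$ meets $C_1,\dots,C_5$ in $*1$. It is disjoint from $C_6$.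
* $A_4$ meets $C_1,C_2,C_3,C_4,C_6$ in $1*$. It is disjoint from $C_5$.
* $C_2$ meets $A_1,A_3,A_5$ in $*2$. It is disjoint from $A_6$.
* $C_4$ meets $A_1,A_3,A_6$ in $2*$. It is disjoint from $A_5$.

The remaining pairs are $(A_2,C_6)$, $(A_4,C_5)$, $(A_5,C_4)$, $(A_6,C_2)$. All four are equivalent. Transposition exchanges $A_1\leftrightarrow A_3$, $A_2\leftrightarrow A_4$, $A_5\leftrightarrow A_6$, and it commutes with the rotation, so it does the same to the indices of the $C_k$. Hence $(A_2,C_6)\sim(A_4,C_5)$. The rotation followed by the exchange turns $(A_j,C_k)$ into $(A_k,C_j)$, so $(A_6,C_2)\sim(A_2,C_6)$ and $(A_5,C_4)\sim(A_4,C_5)$.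

**Step 6: elimination of the two survivors.** Here the single queens $x,y$ enter.

* $X=A_4=\{13,20,32\}$, $Y=B_5=\{01,22,30\}$. The parity classes in $Y$ are $(0,1),(0,0),(1,0)$, so $x$ has class $(1,1)$ by (F3). By (F1) $x\in TL$, so $x=11$. It is king-adjacent to $20\in X$, contradicting (F4).
* $X=A_2=\{02,31,23\}$, $Y=C_6=\{21,13,00\}$. The parity classes in $X$ are $(0,0),(1,1),(0,1)$, so $y$ has class $(1,0)$ by (F3). By (F1) $y\in BR$, so $y=32$. It is king-adjacent to $21\in Y$, contradicting (F4).

So Case B is impossible.

## Layer profile $(2,2,2,2)$ in every direction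

**Case C: $\alpha_1=\alpha_2=\alpha_3=2$.** Now no layer is crowded. Instead we show that the bijection $h\mapsto p$ is affine, and return to the bit calculus.

**Step 1: $p_i$ does not depend on $h_i$.** Fix $i$. By (2), four queens have $i$-th coordinate in $\{1,2\}$. The four boxes with $I_i=\{1,2\}$ and $I_j\in\{\{0,1\},\{2,3\}\}$ for $j\neq i$ hold at most one each by (K1), hence exactly one each. Fixing such a box means fixing $h_j$ for $j\ne i$. So of the two queens with given $h_j$ ($j\neq i$) and $h_i=0,1$, exactly one has its $i$-th coordinate in $\{1,2\}$. The queen with $h_i=0$ has coordinate $0$ or $1$, the one with $h_i=1$ has $2$ or $3$. So the pair of $i$-th coordinates is $(0,2)$ or $(1,3)$, since $(0,3)$ has none and $(1,2)$ has two values in $\{1,2\}$. In both remaining cases the two low bits agree.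

**Step 2: $p$ is affine in $h$.** By Step 1, $p_i$ is a function of the two bits $h_j$, $j\neq i$. Since $h\mapsto p$ is a bijection of $\mathbb F_2^3$, $p_i=1$ for four of the eight $h$, so this function of two bits takes the value $1$ exactly twice. There are $\binom42=6$ such functions of bits $f,g$, namely
$$f,\quad f+1,\quad g,\quad g+1,\quad f+g,\quad f+g+1,$$
all affine. Hence $p=Ah+c$ with a $3\times3$ matrix $A$ over $\mathbb F_2$ with zero diagonal, and $A$ is invertible because $h\mapsto p$ is bijective. For the queens with high bits $h$ and $h+D$ we have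
$$E=AD,\qquad t=(A+I)h+c .$$

**Step 3: normalization of $A$.** Only the two fixed-point-free permutations contribute to the determinant:
$$1=\det A=A_{12}A_{23}A_{31}+A_{13}A_{32}A_{21}.$$
So exactly one of the two products is $1$. Exchanging the labels $2$ and $3$ exchanges the products. Hence we may assume
$$A_{12}=A_{23}=A_{31}=1,\qquad A_{13}A_{32}A_{21}=0. \tag{3}$$

**Step 4: the case $A_{13}=A_{32}=A_{21}=0$.** Then $p_i=h_{i+1}+c_i$, so $Q$ is the cyclic set $C_3(c)$. By Proposition 3 it contains an attacking pair, since $3$ is odd: if $c_1+c_2+c_3=0$, then $t=\mathbf 0$ occurs at some $h$ and at $h+\mathbf 1$, and all differences between these two queens are $3$; if $c_1+c_2+c_3=1$, then $t=\mathbf 1$ occurs in this way, and all differences are $1$. This is a contradiction.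

**Step 5: a claim on symmetric entries.** *If $A_{ij}=A_{ji}=1$ with $i\ne j$, then rows $i$ and $j$ of $A+I$ are equal.*

Take $D=e_i+e_j$, the sum of two standard basis vectors, and $E=AD$. As $A$ has zero diagonal, $E_i=A_{ij}=1$ and $E_j=A_{ji}=1$. In the third coordinate $D_k=0$, so the difference there is $0$ or $1$. If some $h$ had $t_i(h)=t_j(h)=1$, the differences in coordinates $i$ and $j$ would be $1$ by the table, and the queens for $h$ and $h+D$ would 1-attack. So no $h$ has $t_i(h)=t_j(h)=1$. The linear parts of $t_i,t_j$ are rows $i,j$ of $A+I$. They are nonzero, since the diagonal entries of $A+I$ are $1$. Two different nonzero vectors over $\mathbb F_2$ are linearly independent, so if the rows were different, $(t_i,t_j)$ would take every value in $\mathbb F_2^2$, including $(1,1)$. Hence the rows are equal.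

**Step 6: the case that at least one of $A_{21},A_{32},A_{13}$ is $1$.** The cyclic relabelling $1\to2\to3\to1$ permutes $A_{12},A_{23},A_{31}$ cyclically, so it preserves (3), and it also permutes $A_{21},A_{32},A_{13}$ cyclically. So we may assume $A_{21}=1$. The matrix is
$$A+I=\begin{pmatrix}1&1&A_{13}\\ 1&1&1\\ 1&A_{32}&1\end{pmatrix}.$$
Since $A_{12}=A_{21}=1$, rows $1$ and $2$ are equal by Step 5, so $A_{13}=1$. Now $A_{13}=A_{31}=1$, so rows $1$ and $3$ are equal, that is $(1,1,1)=(1,A_{32},1)$, and $A_{32}=1$. Then $A_{13}A_{32}A_{21}=1$, contradicting (3).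

So Case C is impossible as well, and no non-attacking set of $8$ queens exists in $\{0,1,2,3\}^3$. With the seven queens exhibited above, $|Q_{max}(4,3)|=7$. Together with $|Q_{max}(4,1)|=1\neq2$ and Theorem 1, this proves Theorem 2. $\blacksquare$
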